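# Which inner products on $H^0(X,L)$ come from positively curved metrics?

## 1. Is every inner product an $L^2$ product?

Let $(X,L)$ be a polarized compact Kähler manifold of dimension $n$: $X$ is a compact complex manifold, which we take to be connected, and $L$ is an ample holomorphic line bundle on it. Let $\mathcal H$ be the space of smooth hermitian metrics on $L$ with positive curvature; it is nonempty because $L$ is ample. Put $V=H^0(X,L)$ and $m=\dim V$, and let $\mathcal B$ be the space of hermitian inner products on $V$ (linear in the first slot).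

**Definition (Hilbert map).** For $h\in\mathcal H$ let $\Theta_h=-\partial\bar\partial\log h$ (locally) be the curvature and $\omega_h=\frac i2\Theta_h$, a Kähler form. Then $\mathrm{Hilb}:\mathcal H\to\mathcal B$ is
$$\langle s,t\rangle_{\mathrm{Hilb}(h)}=\int_X (s,t)_h\,\frac{\omega_h^n}{n!}.$$

Which inner products arise in this way? The metric $h$ depends on a free function, while $\mathcal B$ has only $m^2$ real parameters. So the first guess is that *every* inner product arises. Let us test it.

**Case $m=1$.** Since $\omega_{ch}=\omega_h$ for a constant $c>0$, we have $\mathrm{Hilb}(ch)=c\,\mathrm{Hilb}(h)$. Here $\mathcal B$ is the half line $(0,\infty)$, so the guess is right.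

**Case $X=\mathbb P^n$, $L=\mathcal O(1)$.** Sections are linear forms in $z_0,\dots,z_n$. The Fubini–Study metric is $|s|^2_{FS}=|s(z)|^2/|z|^2$. It is invariant under $z_i\mapsto e^{i\theta_i}z_i$, so the $z_i$ are orthogonal for $\mathrm{Hilb}(h_{FS})$, and invariant under permutations of the coordinates, so they have a common squared norm $\kappa>0$. Now take any $H\in\mathcal B$ and a basis $y_0,\dots,y_n$ of $V$ that is $H$-orthogonal with $H(y_i,y_i)=\kappa$. Then $y=gz$ with $g$ an invertible matrix. The metric $|s|^2=|s(z)|^2/|gz|^2$ is the Fubini–Study metric in the coordinates $y$, so its Hilbert product makes the $y_i$ orthogonal with squared norm $\kappa$: it is $H$. The guess is right again.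

**Case $X=\mathbb P^1$, $L=\mathcal O(2)$.** Let $s_0=z_0^2$, $s_1=z_0z_1$, $s_2=z_1^2$. For every metric $h$ on $L$, the function
$$|s_0|_h^2+|s_2|_h^2-2|s_1|_h^2$$
is a positive function times $(|z_0|^2-|z_1|^2)^2$. It is nonnegative and not identically zero. Integrating,
$$2|s_1|^2_{\mathrm{Hilb}(h)}<|s_0|^2_{\mathrm{Hilb}(h)}+|s_2|^2_{\mathrm{Hilb}(h)} .$$
So the inner product in which $s_0,s_1,s_2$ are orthonormal is *not* in the image. The guess fails, and it fails because of a pointwise inequality between sections. The next guess is that inequalities of this kind are the only obstruction.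

## 2. Ratios of sections and the half spaces they define

Let $\{s_1,\dots,s_l\}\subset V$ be a finite set of sections, not all zero, and $\{\sigma_1,\dots,\sigma_q\}\subset V$ a finite set. Let $I$ and $J$ be the ideal sheaves generated by the local representations of the $s_i$ and of the $\sigma_j$, and suppose $J\subset I$. This holds in particular when the $s_i$ have no common zero, for then $I=\mathcal O_X$. Put $U=\{p:\sum_i|s_i(p)|^2\ne0\}$, a nonempty open set, and
$$R(p)=\frac{\sum_j|\sigma_j(p)|^2}{\sum_i|s_i(p)|^2}\quad(p\in U),\qquad M=\sup_UR .$$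
The ratio does not depend on the metric on $L$, because changing the metric multiplies numerator and denominator by the same factor. Also $M<\infty$. Indeed, near each point of $X$ we can write $\sigma_j=\sum_ia_{ji}s_i$ with $a_{ji}$ holomorphic, so Cauchy–Schwarz gives $\sum_j|\sigma_j|^2\le C\sum_i|s_i|^2$ on a smaller neighborhood, and $X$ is compact.

**Definition (admissible pair).** The pair $(\{s_i\},\{\sigma_j\})$ is *admissible* if $J\subset I$ as above and $R$ is not constant on $U$.

Some examples on $\mathbb P^1$:

- In $\mathcal O(2)$: $\{s_0,s_2\}$ and $\{\sqrt2\,s_1\}$. Here $R=2|z_0z_1|^2/(|z_0|^4+|z_1|^4)$ and $M=1$, attained where $|z_0|=|z_1|$. This is the obstruction found above.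
- In $\mathcal O(2)$: $\{z_0^2,\,z_0z_1\}$ and $\{z_0^2\}$. There is a common zero at $z_0=0$, but $J\subset I$, $R=|z_0|^2/(|z_0|^2+|z_1|^2)$ and $M=1$. The pair is admissible.
- In $\mathcal O(2)$: $\{z_0^2\}$ and $\{z_0z_1\}$. Here $J\not\subset I$ at $z_0=0$, and the ratio $|z_1/z_0|^2$ is unbounded.
- In $\mathcal O(1)$: $\{z_0,z_1\}$ and $\{(z_0+z_1)/\sqrt2,\ (z_0-z_1)/\sqrt2\}$. Here $R\equiv1$, so the pair is not admissible. The strict inequality (1) below would fail for it: both sides are equal.

For every admissible pair and every $h\in\mathcal H$,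
$$\sum_j|\sigma_j|^2_{\mathrm{Hilb}(h)}<M\sum_i|s_i|^2_{\mathrm{Hilb}(h)} .\tag{1}$$
To see this, consider the continuous function $M\sum_i|s_i|_h^2-\sum_j|\sigma_j|_h^2$. It equals $(M-R)\sum_i|s_i|_h^2\ge0$ on $U$. It is $0$ off $U$, where all $s_i$ vanish and hence all $\sigma_j$ do, since $J\subset I$. And it is positive somewhere, because $R$ is not constant. So its integral is positive.

Fix a basis $e_1,\dots,e_m$ of $V$. Then $\mathcal B$ becomes the open set of positive definite matrices in the space $\mathbb R^{m^2}$ of hermitian $m\times m$ matrices. Read (1) as a condition on an arbitrary $H\in\mathcal B$ in place of $\mathrm{Hilb}(h)$. Each admissible pair then defines a half space.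

**Definition (the set $\mathcal A$).** $\mathcal A\subset\mathcal B$ is the set of $H$ that satisfy (1) for all admissible pairs.

We have just seen that $\mathrm{Hilb}(\mathcal H)\subset\mathcal A$. Whether equality holds is a problem from Jingzhou Sun, "On The Image Of The Hilbert Map", arXiv:2208.13407 (2022). One might doubt it: why should a nonlinear map have an image cut out by *linear* inequalities? Nevertheless:

**Theorem A.** $\mathrm{Hilb}(\mathcal H)=\mathcal A$.

Two degenerate cases can be removed now. If $m=0$, both sets are the single point $\mathcal B$. If $n=0$, then $X$ is a point, $\mathrm{Hilb}(h)=h$, and every $R$ is constant, so both sets are $\mathcal B$. From here on $m\ge1$ and $n\ge1$.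

## 3. Diagonal inner products on $\mathcal O(2)\to\mathbb P^1$

Let us test the claim by hand on the case that killed the first guess. Write $\mathrm{diag}(a,b,c)$, with $a,b,c>0$, for the inner product in which $s_0,s_1,s_2$ are orthogonal with squared norms $a,b,c$.

*Which diagonal products can be in $\mathcal A$?* For $\tau>0$ take the pair $\{\sqrt \tau s_0,\ s_2/\sqrt \tau\}$ and $\{\sqrt2\,s_1\}$. Then $R=2|z_0z_1|^2/(\tau|z_0|^4+\tau^{-1}|z_1|^4)\le1$, with equality where the two terms of the denominator agree, so $M=1$ and (1) reads $2b<\tau a+\tau^{-1}c$. With $\tau=\sqrt{c/a}$ this is $b^2<ac$. So $\rho:=b^2/(ac)$ lies in $(0,1)$ for every diagonal member of $\mathcal A$.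

*Which are in the image?* Use the coordinate $z=z_1/z_0$ and $u=|z|^2$, and metrics $e^{-\varphi(u)}$ in the frame $z_0^2$. Since $\partial\bar\partial\varphi=(u\varphi')'\,dz\wedge d\bar z$, integration over the angle gives
$$|s_k|^2_{\mathrm{Hilb}}=\pi\int_0^\infty u^k e^{-\varphi}(u\varphi')'\,du ,$$
and rotation invariance makes the $s_k$ orthogonal. We use metrics that are also symmetric under $z\mapsto1/z$, so $a=c$.

First, for $0<\varepsilon\le1$, let $\varphi_\varepsilon=\log(\varepsilon+u)+\log(1+\varepsilon u)$. With $v=1/u$ we have $\varphi_\varepsilon-2\log u=\log(1+\varepsilon v)+\log(\varepsilon+v)$, so this is a smooth symmetric metric on $\mathcal O(2)$. Since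
$$(u\varphi_\varepsilon')'=\frac{\varepsilon}{(\varepsilon+u)^2}+\frac{\varepsilon}{(1+\varepsilon u)^2}>0,$$
and by symmetry at $\infty$, the curvature is positive. We estimate
$$\frac b\pi\le\int_0^\infty\frac{\varepsilon u\,du}{(\varepsilon+u)^3}+\int_0^\infty\frac{\varepsilon\,du}{(1+\varepsilon u)^3}=\frac12+\frac12=1,\qquad
\frac a\pi\ge\int_0^\varepsilon\frac1{(2\varepsilon)\cdot2}\cdot\frac{\varepsilon}{(2\varepsilon)^2}\,du=\frac1{16\,\varepsilon}.$$
So $\rho\le256\,\varepsilon^2$, which tends to $0$.

Second, for an integer $N\ge1$ let $\varphi_N=\frac2N\log(1+u^N)$. It is smooth and symmetric, with curvature $\ge0$. (For $N=1$ it is the Fubini–Study metric, with positive curvature.) Substituting $r=u^N$, we have $u\varphi_N'=2r/(1+r)$, hence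
$$a=c=2\pi\int_0^\infty\frac{dr}{(1+r)^{2+2/N}}=\frac{2\pi}{1+2/N},\qquad b=2\pi\int_0^\infty\frac{r^{1/N}\,dr}{(1+r)^{2+2/N}}=2\pi\,\mathrm B\big(1+\tfrac1N,1+\tfrac1N\big),$$
where $\mathrm B$ is the Beta function. As $N\to\infty$, both $a$ and $b$ tend to $2\pi$, so $\rho\to1$. (For $N=1$, $\rho=1/4$.) The curvature of $\varphi_N$ vanishes at $0$ and $\infty$ when $N\ge2$. But $(1-\delta)\varphi_N+\delta\varphi_1$ has positive curvature for $0<\delta\le1$, and $\rho$ depends continuously on $\delta\in[0,1]$. So $\rho$ comes arbitrarily close to $1$ in $\mathcal H$.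

Segments $(1-t)\varphi+t\psi$ between two such positively curved metrics stay in the same class, and $\rho$ is continuous along them. By the intermediate value theorem, $\rho$ takes every value in $(0,1)$. Finally, pulling back by $z_1\mapsto\tau z_1$ and multiplying $h$ by a constant $r$ changes $(a,b,a)$ to $(ra,\ r\tau^{-2}b,\ r\tau^{-4}a)$. This reaches every triple with the given $\rho$: choose $r$ to fix the first entry and $\tau$ the third, and $\rho$ then fixes the second.

So among diagonal products, the image and $\mathcal A$ are both exactly $\{b^2<ac\}$. The second guess survives.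

## 4. Metrics are not convex under Hilb, measures are

The set $\mathcal A$ is convex, being defined by linear inequalities. The sensible plan is therefore separation: if $H\in\mathcal A$ is not in the image, find a linear functional with $H$ on one side and the image on the other, and show that it is one of the inequalities (1).

Separation needs a convex set, and this is where the plan stops. Fix $h_0\in\mathcal H$, put $\omega_0=\omega_{h_0}$, and write $h=h_0e^{-\varphi}$. Then $\omega_h=\omega_0+\frac i2\partial\bar\partial\varphi$ and
$$\mathrm{Hilb}(h)(s,t)=\int_X(s,t)_{h_0}\;e^{-\varphi}\,\frac{(\omega_0+\frac i2\partial\bar\partial\varphi)^n}{n!}.$$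
The potentials $\varphi$ form a convex set, but segments are not mapped to segments. Already for $\varphi$ and $\varphi+c$, with $c\neq 0$ constant, the midpoint goes to $e^{-c/2}\,\mathrm{Hilb}(h)$ and not to $\frac12(1+e^{-c})\,\mathrm{Hilb}(h)$. In that instance another metric gives the missing midpoint, but for two general metrics nothing in the formula supplies one. Separation applied directly would speak only about the convex hull of the image.

The formula also shows the remedy. The product $\mathrm{Hilb}(h)$ sees $h$ only through the smooth positive volume form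
$$\mu_h=e^{-\varphi}\,\omega_h^n/n!,\qquad\text{that is,}\qquad h\,\omega_h^n/n!=h_0\,\mu_h ,\tag{2}$$
and it depends on $\mu_h$ *linearly*. For a smooth real volume form $\mu$ put
$$H_\mu(s,t)=\int_X(s,t)_{h_0}\,\mu .$$
Then $\mathrm{Hilb}(h)=H_{\mu_h}$, and the problem splits in two.

1. Which $H$ are of the form $H_\mu$ with $\mu$ smooth and positive? This is a question about a convex set, so separation applies.
2. Is every smooth positive $\mu$ equal to $\mu_h$ for some $h\in\mathcal H$? This is a complex Monge–Ampère equation.

All the nonlinearity is in the second question, which a classical theorem answers. Sections 5–7 treat the first.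

## 5. Linear functionals and a polarization lemma

For a hermitian form $H$ on $V$ write $H_{ab}=H(e_a,e_b)$. For a hermitian matrix $A=(A^{ab})$ put
$$\langle A,H\rangle=\sum_{a,b}A^{ab}H_{ab},\qquad A_{h_0}(p)=\sum_{a,b}A^{ab}(e_a,e_b)_{h_0}(p).$$
Both are real: conjugation exchanges the roles of $a$ and $b$. Since $\langle A,H\rangle=\mathrm{tr}(A\overline H)$ and $\mathrm{tr}(AB)$ is a real inner product on hermitian matrices, every real linear functional on hermitian forms is $\langle A,\cdot\rangle$ for exactly one $A$. Moreover
$$\langle A,H_\mu\rangle=\int_XA_{h_0}\,\mu .\tag{3}$$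

For a finite set $S=\{s_i\}$ with $s_i=\sum_ac_i^ae_a$, put $A_S^{ab}=\sum_ic_i^a\overline{c_i^b}$. Expanding,
$$\langle A_S,H\rangle=\sum_i|s_i|_H^2,\qquad (A_S)_{h_0}=\sum_i|s_i|_{h_0}^2 .\tag{4}$$
By the spectral decomposition every positive semidefinite $A$ is $A_S$ for some finite $S$ (take $S=\{0\}$ if $A=0$). For $S=\{e_1,\dots,e_m\}$ we get $A_S=\mathrm{Id}$.

**Definition (the cone $\mathcal P$).** $\mathcal P=\{A\text{ hermitian}:A_{h_0}\ge0\text{ on }X\}$, a closed convex cone. By (4) it contains all positive semidefinite $A$.

It can be larger than that. For $\mathcal O(2)$ on $\mathbb P^1$ with the basis $s_0,s_1,s_2$, the matrix $A=\mathrm{diag}(1,-2,1)$ is not positive semidefinite, but $A_{h_0}$ is a positive function times $(|z_0|^2-|z_1|^2)^2$.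

The next lemma says that no information is lost in passing from $A$ to the function $A_{h_0}$, even if we see the function only on a small open set.

**Lemma 1.** If $A_{h_0}=0$ on a nonempty open set, then $A=0$.

*Proof.* Take a coordinate ball $D$, centered at the origin, inside the open set and small enough that $L$ has a holomorphic frame $e$ there, and write $e_a=f_ae$. Dividing $A_{h_0}$ by $|e|_{h_0}^2$ gives $\sum A^{ab}f_a(z)\overline{f_b(z)}=0$ on $D$.

*Treat $z$ and $\bar z$ as independent.* The ball $D$ is invariant under conjugation, and
$$G(z,w)=\sum_{a,b}A^{ab}f_a(z)\,\overline{f_b(\bar w)}$$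
is holomorphic on $D\times D$ with $G(z,\bar z)=0$. If $G=\sum g_{\alpha\beta}z^\alpha w^\beta$ near $0$, then $\sum g_{\alpha\beta}z^\alpha\bar z^\beta=0$ near $0$. Applying $\partial_z^\alpha\partial_{\bar z}^\beta$ at $0$ gives $\alpha!\,\beta!\,g_{\alpha\beta}=0$. So $G=0$ near $0$, and then on the connected set $D\times D$.

*Use linear independence twice.* Replacing $w$ by $\bar w$: for each $w\in D$ the section $\sum_a\big(\sum_bA^{ab}\overline{f_b(w)}\big)e_a$ vanishes on $D$. By the identity theorem it vanishes on the connected manifold $X$. Since the $e_a$ are independent, $\sum_bA^{ab}\overline{f_b(w)}=0$ for all $a$ and all $w\in D$. Conjugating, the section $\sum_b\overline{A^{ab}}\,e_b$ vanishes on $D$, hence on $X$, and so $A^{ab}=0$ for all $a,b$. $\square$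

## 6. The inequalities defining $\mathcal A$ are the nonzero elements of $\mathcal P$

This section identifies all the inequalities (1) with all the functionals that are pointwise nonnegative. Going from (1) to $\mathcal P$ is a rereading of Section 2. The other direction has to build an admissible pair from a given $A\in\mathcal P$. The device is to subtract $A$ from a large multiple of the identity. For $A=\mathrm{diag}(1,-2,1)$ on $\mathcal O(2)$, we have $\mathrm{Id}-A=\mathrm{diag}(0,3,0)$, which suggests $S=\{s_0,s_1,s_2\}$ and $\Sigma=\{\sqrt3\,s_1\}$. Then $R=3|s_1|^2/(|s_0|^2+|s_1|^2+|s_2|^2)$ has $M=1$, since $2|s_1|^2\le|s_0|^2+|s_2|^2$ with equality at $|z_0|=|z_1|$. Inequality (1) reads $3b<a+b+c$ for $H=\mathrm{diag}(a,b,c)$, which is $2b<a+c$ again.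

**Lemma 2.** Let $H\in\mathcal B$. Then $H\in\mathcal A$ if and only if $\langle A,H\rangle>0$ for all $A\in\mathcal P\setminus\{0\}$.

*Proof.* **From $\mathcal P$ to (1).** Suppose $\langle A,H\rangle>0$ for all $A\in\mathcal P\setminus\{0\}$. Let $(S,\Sigma)=(\{s_i\},\{\sigma_j\})$ be admissible and put $A=MA_S-A_\Sigma$. By (4), $A_{h_0}=(M-R)\sum_i|s_i|_{h_0}^2\ge0$ on $U$. Off $U$ all $s_i$ vanish, hence all $\sigma_j$ do because $J\subset I$, and $A_{h_0}=0$. So $A\in\mathcal P$. Since $R$ is not constant, $R<M$ somewhere on $U$, so $A_{h_0}\not\equiv0$ and $A\ne0$. By hypothesis $\langle A,H\rangle>0$, which by (4) is exactly (1) for $H$.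

**From (1) to $\mathcal P$: building a pair.** Let $H\in\mathcal A$ and $A\in\mathcal P\setminus\{0\}$. Choose $\lambda>0$ so large that $\lambda\,\mathrm{Id}-A$ is positive semidefinite, and write $\lambda\,\mathrm{Id}-A=A_\Sigma$. Take $S=\{e_1,\dots,e_m\}$, which is not all zero since $m\ge1$. The elements of $\Sigma$ are linear combinations of the $e_a$, so $J\subset I$; this holds even if the $e_a$ have common zeros. By (4), on $U$,
$$R=\frac{\lambda\sum_a|e_a|_{h_0}^2-A_{h_0}}{\sum_a|e_a|^2_{h_0}}=\lambda-\frac{A_{h_0}}{\sum_a|e_a|_{h_0}^2}\le\lambda,\qquad\text{so}\quad M\le\lambda .$$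
Put $T=\langle\mathrm{Id},H\rangle=\sum_a|e_a|_H^2$, which is positive because $H$ is positive definite.

**If $R$ is not constant,** the pair is admissible and (1) gives
$$\lambda T-\langle A,H\rangle=\langle A_\Sigma,H\rangle<MT\le\lambda T ,$$
so $\langle A,H\rangle>0$.

**If $R$ is constant,** no inequality is available, but then $R\equiv M$ and $A_{h_0}=(\lambda-M)\sum_a|e_a|_{h_0}^2$ on the nonempty open set $U$. Lemma 1, applied to $A-(\lambda-M)\mathrm{Id}$, gives $A=(\lambda-M)\mathrm{Id}$. Since $A\ne0$ and $M\le\lambda$, we get $\lambda-M>0$ and $\langle A,H\rangle=(\lambda-M)T>0$. $\square$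

## 7. $\mathcal A$ consists of the moments of smooth positive volume forms

Let $K$ be the set of all $H_\mu$ with $\mu$ a smooth positive volume form. It is nonempty, convex, and stable under multiplication by positive scalars.

The set $K$ need not be closed. On $\mathcal O(2)\to\mathbb P^1$, $\mathrm{diag}(1,1,1)$ is not in $\mathcal A$, hence by the easy half of Lemma 3 below it is not in $K$. It is nevertheless a limit of elements $\mathrm{diag}(a,b,a)$ of the image with $a,b\to1$: rescale those of Section 3. So we use weak separation, which does not need a closed set: *if $K\subset\mathbb R^d$ is nonempty and convex and $x\notin K$, there is a linear functional $\ell\ne0$ with $\ell(x)\le\ell(y)$ for all $y\in K$.* The strictness in Lemma 2 will pay for the weakness here.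

**Lemma 3.** $\mathcal A=K$.

*Proof.* **$K\subset\mathcal A$.** The form $H_\mu$ is positive definite, since $\int|s|_{h_0}^2\mu>0$ for $s\ne0$. If $A\in\mathcal P\setminus\{0\}$, then $A_{h_0}$ is continuous, nonnegative, and not identically $0$ by Lemma 1. So $\langle A,H_\mu\rangle=\int A_{h_0}\mu>0$ by (3), and Lemma 2 gives $H_\mu\in\mathcal A$.

**$\mathcal A\subset K$: separate.** Let $H\in\mathcal A$ and suppose $H\notin K$. There is $A\ne0$ with
$$\langle A,H\rangle\le\langle A,H_\mu\rangle\qquad\text{for all smooth positive }\mu .$$

**Use that $K$ is a cone.** Replacing $\mu$ by $t\mu$ gives $\langle A,H\rangle\le t\langle A,H_\mu\rangle$ for all $t>0$. Dividing by $t$ and letting $t\to\infty$, we get $\langle A,H_\mu\rangle\ge0$ for all $\mu$. Letting $t\to0^+$, we get $\langle A,H\rangle\le0$.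

**Show $A\in\mathcal P$.** Suppose $A_{h_0}(p)<0$ for some $p$. Choose a smooth $\chi\ge0$ supported in $\{A_{h_0}<0\}$ with $\chi(p)>0$. For $\varepsilon>0$ the volume form $\mu=(\chi+\varepsilon)\,\omega_0^n$ is positive, and
$$\langle A,H_\mu\rangle=\int\chi A_{h_0}\,\omega_0^n+\varepsilon\int A_{h_0}\,\omega_0^n .$$
The first term is negative and independent of $\varepsilon$, so for small $\varepsilon$ the sum is negative, a contradiction.

So $A\in\mathcal P\setminus\{0\}$ and $\langle A,H\rangle\le0$. This contradicts Lemma 2. $\square$

The step "show $A\in\mathcal P$" is the one that was out of reach for metrics: concentrating a volume form near $p$ needs only a bump function, whereas concentrating $e^{-\varphi}(\omega_0+\frac i2\partial\bar\partial\varphi)^n$ was already some work in Section 3.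

## 8. Solving $h\,\omega_h^n/n!=h_0\,\mu$

It remains to return from volume forms to metrics. We use the following theorem (Aubin, *C. R. Acad. Sci. Paris* 1976; Yau, *Comm. Pure Appl. Math.* 31 (1978)).

**Theorem (Aubin–Yau).** Let $(X,\omega)$ be a compact Kähler manifold of dimension $n$ and $F\in C^\infty(X,\mathbb R)$. There is a unique $\varphi\in C^\infty(X,\mathbb R)$ with $\omega+i\partial\bar\partial\varphi>0$ and $(\omega+i\partial\bar\partial\varphi)^n=e^{\varphi+F}\omega^n$.

**Proposition 4.** For every smooth positive volume form $\mu$ there is exactly one $h\in\mathcal H$ with $h\,\omega_h^n/n!=h_0\,\mu$, that is, $(s,t)_h\,\omega_h^n/n!=(s,t)_{h_0}\,\mu$ for all local sections $s,t$ of $L$.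

*Proof.* We translate the equation into the one in the theorem. Define $F$ by $n!\,\mu=e^F\omega_0^n$. Every smooth metric on $L$ is $h=h_0e^{-\varphi}$ for a unique smooth real $\varphi$, and $\Theta_h=-\partial\bar\partial\log h$ gives $\omega_h=\omega_0+\frac i2\partial\bar\partial\varphi$. So $h\in\mathcal H$ together with the required equation means
$$\omega_0+\tfrac i2\partial\bar\partial\varphi>0,\qquad e^{-\varphi}\big(\omega_0+\tfrac i2\partial\bar\partial\varphi\big)^n=e^F\omega_0^n .$$
Move $e^{-\varphi}$ to the right and multiply by $2^n$:
$$2\omega_0+i\partial\bar\partial\varphi>0,\qquad(2\omega_0+i\partial\bar\partial\varphi)^n=e^{\varphi+F}(2\omega_0)^n .$$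
This is the Aubin–Yau equation for the Kähler form $2\omega_0$, with $+\varphi$ in the exponent, as the theorem requires. It has exactly one solution. $\square$

*Proof of Theorem A.* **$\mathrm{Hilb}(\mathcal H)\subset\mathcal A$.** For $h=h_0e^{-\varphi}\in\mathcal H$, the form $\mu_h$ of (2) is smooth and positive, and $\mathrm{Hilb}(h)=H_{\mu_h}\in K=\mathcal A$ by Lemma 3.

**$\mathcal A\subset\mathrm{Hilb}(\mathcal H)$.** Let $H\in\mathcal A$. By Lemma 3, $H=H_\mu$ with $\mu$ smooth and positive. By Proposition 4 there is $h\in\mathcal H$ with $h\,\omega_h^n/n!=h_0\,\mu$. Then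
$$\mathrm{Hilb}(h)(s,t)=\int_X(s,t)_h\,\frac{\omega_h^n}{n!}=\int_X(s,t)_{h_0}\,\mu=H(s,t).\qquad\blacksquare$$

## 9. The cone over the image of $X$ in projective space, the fibers, and surjectivity

The same tools describe the image geometrically and decide exactly when the first guess of Section 1 is right.

Let $\mathrm{Bs}$ be the base locus of $|V|$, the set of common zeros of all sections; it is a proper analytic subset since $m\ge1$. For $p\notin\mathrm{Bs}$ let $\phi(p)=[\xi]\in\mathbb P(V^*)=\mathbb P^{m-1}$, where $\xi_a=e_a(p)$ in a local frame. Let $Y$ be the closure of $\phi(X\setminus\mathrm{Bs})$.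

**The variety $Y$.** *$Y$ is projective and irreducible, $\dim Y\le n$, and $Y$ is also the Zariski closure of the image.* To see this, consider the analytic set
$$Z=\{(p,[\xi])\in X\times\mathbb P^{m-1}:\ \xi_ae_b(p)=\xi_be_a(p)\ \text{for all }a,b\}.$$
Over $X\setminus\mathrm{Bs}$ it is the graph of $\phi$, a manifold of dimension $n$ that is connected because $X\setminus\mathrm{Bs}$ is. The closure $\Gamma$ of this graph is the closure of $Z$ minus the analytic subset $Z\cap(\mathrm{Bs}\times\mathbb P^{m-1})$. So $\Gamma$ is a compact analytic set, irreducible of dimension $n$. Its projection to $\mathbb P^{m-1}$ is compact and contains $\phi(X\setminus\mathrm{Bs})$, so it contains $Y$; by continuity it is contained in $Y$. So it equals $Y$. By Remmert's proper mapping theorem $Y$ is an irreducible analytic set of dimension $\le n$, and by Chow's theorem it is algebraic. A Zariski closed set that contains the image is closed, so it contains $Y$; hence $Y$ is the Zariski closure.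

For $\xi\in\mathbb C^m$ let $E_\xi$ be the form with $(E_\xi)_{ab}=\xi_a\bar\xi_b$. Viewing $\xi$ as the functional $\xi(\sum_ac^ae_a)=\sum_ac^a\xi_a$, we have $E_\xi(s,s)=|\xi(s)|^2$. Let $C$ be the convex cone generated by $\{E_\xi:[\xi]\in Y\}$.

For $\mathcal O(2)\to\mathbb P^1$ with $e_a=s_0,s_1,s_2$, $Y$ is the conic $\xi_0\xi_2=\xi_1^2$. Averaging $E_\xi$ over $\xi=(1,e^{i\theta},e^{2i\theta})$ gives $\mathrm{diag}(1,1,1)$. So this inner product lies in $C$, which is closed by the proof below, although it is not in $\mathcal A$. By the following theorem it is a boundary point.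

**Theorem B.**

1. $\mathrm{Hilb}(\mathcal H)=\mathcal A=\operatorname{int}C$. In particular the image is an open convex cone in $\mathbb R^{m^2}$ with closure $C$.
2. The inequalities (1) with $\{s_i\}=\{e_1,\dots,e_m\}$ one fixed basis (and $\{\sigma_j\}$ arbitrary), together with positive definiteness, already define $\mathcal A$.
3. For $H\in\mathcal A$, the fiber $\mathrm{Hilb}^{-1}(H)$ is in bijection, via $h\mapsto\mu$ with $h\,\omega_h^n/n!=h_0\,\mu$, with the nonempty convex set of smooth positive $\mu$ satisfying $H_\mu=H$. This set is the intersection of an affine subspace of codimension $m^2$ in the space of smooth real volume forms with the open cone of positive ones. So it is infinite dimensional, and $\mathrm{Hilb}$ is never injective (for $n\ge1$).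
4. $\mathrm{Hilb}$ is surjective onto $\mathcal B$ if and only if $Y=\mathbb P^{m-1}$, i.e. the rational map $X\dashrightarrow\mathbb P(H^0(X,L)^*)$ is dominant. This forces $m\le n+1$. If $L$ is globally generated, $\mathrm{Hilb}$ is surjective if and only if $m=n+1$.

**Proof of (1): $C$ is closed.** The set $Q=\{E_\xi:|\xi|=1,\ [\xi]\in Y\}$ is compact and lies in the hyperplane of trace $1$, because $\mathrm{tr}\,E_\xi=|\xi|^2$. So its convex hull is compact and misses $0$, and the cone $C$ over it is closed.

**Proof of (1): $C$ is the dual cone of $\mathcal P$.** If $p\notin\mathrm{Bs}$, then in a local frame $e$ we have $A_{h_0}(p)=|e|^2_{h_0}(p)\,\langle A,E_\xi\rangle$ with $[\xi]=\phi(p)$. On $\mathrm{Bs}$, $A_{h_0}=0$. So $A\in\mathcal P$ if and only if $\langle A,E_\xi\rangle\ge0$ for all $[\xi]\in\phi(X\setminus\mathrm{Bs})$, and by continuity if and only if this holds for all $[\xi]\in Y$. Thus $\mathcal P=C^*$, the dual cone under $\langle\cdot,\cdot\rangle$. Since $C$ is a closed convex cone, the bipolar theorem gives $\mathcal P^*=C$.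

**Proof of (1): the interior.** We claim
$$\operatorname{int}\mathcal P^*=\{H:\langle A,H\rangle>0\text{ for all }A\in\mathcal P\setminus\{0\}\}.$$
If $H$ is in the right side, then $\langle A,H\rangle$ has a positive minimum over the compact set of $A\in\mathcal P$ of norm $1$, so all nearby $H'$ also satisfy the inequalities, and $H\in\operatorname{int}\mathcal P^*$. If $H$ is not in the right side, then $\langle A,H\rangle\le0$ for some $A\in\mathcal P\setminus\{0\}$. Choosing $B$ with $\langle A,B\rangle>0$, the forms $H-\varepsilon B$ with $\varepsilon>0$ are arbitrarily close to $H$ and satisfy $\langle A,H-\varepsilon B\rangle<0$. So $H\notin\operatorname{int}\mathcal P^*$.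

Any $H$ in the right side is positive definite: for $0\ne s\in V$ the matrix $A_{\{s\}}$ is in $\mathcal P\setminus\{0\}$, and $\langle A_{\{s\}},H\rangle=|s|_H^2$. So by Lemma 2 the right side is $\mathcal A$, and by Theorem A it is $\mathrm{Hilb}(\mathcal H)$. Hence $\operatorname{int}C=\mathcal A=\mathrm{Hilb}(\mathcal H)$. This set is nonempty, and a closed convex set with nonempty interior is the closure of its interior. So the closure of the image is $C$.

**Proof of (2).** In Lemma 2, the passage from (1) to $\mathcal P$ used only pairs with $\{s_i\}=\{e_1,\dots,e_m\}$, and positive definiteness for $T>0$. So these inequalities imply $\langle A,H\rangle>0$ for all $A\in\mathcal P\setminus\{0\}$, which by the other half of Lemma 2 implies (1) for all admissible pairs.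

**Proof of (3).** By Proposition 4, $h\mapsto\mu_h$ is a bijection from $\mathcal H$ to the smooth positive volume forms, and $\mathrm{Hilb}(h)=H_{\mu_h}$. This gives the bijection. The fiber is nonempty by Theorem A, and $\{\mu>0:H_\mu=H\}$ is convex because $\mu\mapsto H_\mu$ is linear.

For the codimension we show that $\mu\mapsto H_\mu$, from smooth real volume forms to $\mathbb R^{m^2}$, is onto. If $\langle A,\cdot\rangle$ vanishes on its image, then $\int A_{h_0}\,\mu=0$ for all smooth real $\mu$, so $A_{h_0}\equiv0$ and $A=0$ by Lemma 1. So the linear map is onto, and $\{\mu:H_\mu=H\}$ is an affine subspace of codimension $m^2$.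

The space of smooth real volume forms is infinite dimensional since $n\ge1$, so the space of $\nu$ with $H_\nu=0$, which has codimension $m^2$ in it, is infinite dimensional as well. If $\mu>0$ has $H_\mu=H$ and $H_\nu=0$, then $\mu+t\nu$ is positive for small $|t|$ by compactness of $X$, and $H_{\mu+t\nu}=H$. So the fiber is infinite dimensional and $\mathrm{Hilb}$ is not injective.

**Proof of (4): reduction to a statement about cones.** Let $\mathrm{PSD}$ be the closed cone of positive semidefinite forms. Then $C\subset\mathrm{PSD}$ and $\mathcal B=\operatorname{int}\mathrm{PSD}$. Both cones are closed and convex with nonempty interior, so each is the closure of its interior. By (1), $\mathrm{Hilb}$ is onto $\mathcal B$ if and only if $\operatorname{int}C=\operatorname{int}\mathrm{PSD}$, if and only if $C=\mathrm{PSD}$.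

**Proof of (4): $C=\mathrm{PSD}$ if and only if $Y=\mathbb P^{m-1}$.** If $Y=\mathbb P^{m-1}$, then $C=\mathrm{PSD}$ by the spectral theorem. Conversely, let $C=\mathrm{PSD}$ and $\xi\ne0$. Then $E_\xi=\sum_ic_iE_{\xi_i}$, a nonempty finite sum with $c_i>0$ and $[\xi_i]\in Y$. If $\xi(s)=0$, then
$$0=E_\xi(s,s)=\sum_jc_j|\xi_j(s)|^2\ge c_i|\xi_i(s)|^2 ,$$
so $\xi_i(s)=0$. Thus $\ker\xi\subset\ker\xi_i$, and the nonzero functional $\xi_i$ is proportional to $\xi$. Hence $[\xi]=[\xi_i]\in Y$. As $\xi$ was arbitrary, $Y=\mathbb P^{m-1}$. Since $Y$ is the Zariski closure of the image of $\phi$, this says that the rational map is dominant. And $\dim Y\le n$ then forces $m\le n+1$.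

**Proof of (4): the globally generated case.** Now $\phi$ is a morphism on all of $X$ with $\phi^*\mathcal O(1)=L$, and $Y=\phi(X)$. We show that its fibers are finite. Recall that $X$ is projective, since $L$ is ample. If a fiber had positive dimension, it would contain an irreducible curve; let $\nu:\widetilde Z\to X$ be the normalization of that curve followed by the inclusion. Since $\phi\circ\nu$ is constant, $\nu^*L=(\phi\circ\nu)^*\mathcal O(1)$ is trivial and has degree $0$. But its degree is
$$\int_{\widetilde Z}\nu^*\Big(\frac{i}{2\pi}\Theta_{h_0}\Big)=\frac1\pi\int_{\widetilde Z}\nu^*\omega_0>0,$$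
because $\nu$ is an immersion off a finite set. This is a contradiction. So the fibers are finite and $\dim Y=n$. An irreducible closed subvariety of dimension $n$ in $\mathbb P^{m-1}$ is all of $\mathbb P^{m-1}$ if and only if $m-1=n$. So $\mathrm{Hilb}$ is surjective if and only if $m=n+1$. $\blacksquare$

This agrees with Section 1: $\mathcal O(1)$ on $\mathbb P^n$ has $m=n+1$ and $\mathrm{Hilb}$ is onto, while $\mathcal O(2)$ on $\mathbb P^1$ has $m=3>2$ and it is not. Global generation matters in the last statement. On an elliptic curve with $L=\mathcal O(p)$ we have $n=1$ and $m=1\ne n+1$, and $L$ is not globally generated. But $Y=\mathbb P^0$ is the whole projective space, and $\mathrm{Hilb}$ is onto, as the case $m=1$ showed at the start.
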